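\title{Counting orientations of random graphs that avoid a strongly connected tournament}

\begin{abstract}
For a graph $G$ and a tournament $H$, let $D(G,H)$ be the number of orientations of $G$ with no copy of $H$. Collares, Kohayakawa, Morris and Mota determined $\log D(G(n,p),H)$ up to polylogarithmic factors when $H$ is the cyclic triangle, and a conjecture from their paper predicts the value $n/p^{(r-1)/2}$ for every strongly connected $H$ on $r$ vertices and every $p\gg n^{-2/(r+1)}$. We show that the conjecture is false: for the Paley tournament on seven vertices the true order is $pn^2$. Counterexamples exist for every $r\ge7$, and almost all large tournaments are counterexamples. If $k\ge2$ is the least number of transitive sets that partition $V(H)$, then $\log_2D(G(n,p),H)=\big(1-\frac1{k-1}+o(1)\big)\frac{pn^2}2$, and the conjecture fails also for some $H$ with $k=2$. On the positive side, the conjectured lower bound always holds up to a logarithmic factor, and the conjecture is true for $r=3$ and $r=4$ and for orientations that avoid all strongly connected $r$-vertex tournaments at once.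
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Orientations without a given tournament}

An \emph{orientation} of a graph $G$ assigns a direction to each edge. For an oriented graph $H$, an orientation is \emph{$H$-free} if it has no subgraph isomorphic to $H$, and $D(G,H)$ is the number of $H$-free orientations of $G$. There are $2^{e(G)}$ orientations in all, so $\log_2D(G,H)$ measures how many of the $e(G)$ binary choices survive when $H$ is forbidden.

A \emph{tournament} is an orientation of a complete graph. It is \emph{strong} (strongly connected) if there is a directed path from every vertex to every other vertex, and \emph{transitive} if its vertices can be ordered so that every arc goes from an earlier to a later vertex. We write $TT_s$ for the transitive tournament on $s$ vertices and $C_3$ for the cyclic triangle. A copy of an $r$-vertex tournament in an orientation of $G$ occupies an $r$-clique of $G$. If $G$ has vertex set $[n]=\{1,\dots,n\}$ and every edge is directed from its smaller to its larger end, then all cliques are transitive, so $D(G,H)\ge1$ for every non-transitive tournament $H$.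

Throughout, $G=G(n,p)$ is the random graph on $[n]$ in which each pair is an edge independently with probability $p=p(n)\in(0,1]$. An event holds \emph{with high probability} (w.h.p.) if its probability tends to $1$ as $n\to\infty$. We write $f\gg g$ if $f/g\to\infty$, and $f=\widetilde\Theta(g)$ if $g/(\log n)^C\le f\le g(\log n)^C$ for some constant $C$. The symbol $\log$ denotes the natural logarithm; the base does not matter inside $\widetilde\Theta$.

Collares, Kohayakawa, Morris and Mota~\cite{CKMM} proved that $\log_2D(G,C_3)=\widetilde\Theta(n/p)$ w.h.p.\ whenever $p\gg n^{-1/2}$. The following conjecture from~\cite{CKMM} extends this to all strong tournaments.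

\medskip
\noindent\textbf{Conjecture.} \emph{Let $H$ be a strong tournament on $r\ge3$ vertices and let $p\gg n^{-2/(r+1)}$. Then w.h.p.}
\[
\log D(G,H)=\widetilde\Theta\Big(\frac{n}{p^{(r-1)/2}}\Big).
\]

\subsection{Where the exponent comes from}\label{sec:heur}

Put $\lambda=np^{(r+1)/2}$, so that the hypothesis of the Conjecture reads $\lambda\to\infty$. Since $\binom r2-1=\frac{(r-2)(r+1)}2$, we have
\begin{equation}\label{eq:lambda}
n^rp^{\binom r2}=pn^2\,\lambda^{r-2}
\qquad\text{and}\qquad
pn^2=\lambda\cdot\frac n{p^{(r-1)/2}} .
\end{equation}
The first identity says that $G$ has about $\lambda^{r-2}$ cliques of order $r$ per edge. If $\lambda\to0$ and $pn^2\to\infty$, then w.h.p.\ all but $o(pn^2)$ edges lie in no $r$-clique. Directing these edges arbitrarily and all others from the smaller to the larger end creates only transitive $r$-cliques, so $\log_2D(G,H)=(\frac12+o(1))pn^2$: forbidding $H$ costs almost nothing. By the second identity, the Conjecture asserts that for $\lambda\to\infty$ only about a $1/\lambda$ fraction of the choices survives. At the other end of the range, for $p=1$ and $H=C_3$, the $C_3$-free tournaments are the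 $n!$ transitive ones, and $\log n!=\widetilde\Theta(n)$ as predicted.

Two arguments point to the value $n/p^{(r-1)/2}$. From below, cut $[n]$ into intervals of length $m\approx p^{-(r+1)/2}$. Inside one interval the role of $\lambda$ is played by $mp^{(r+1)/2}\approx1$, so most edges there can be directed freely, while edges between intervals are directed from left to right and cannot help to form a strong tournament. This frees about $nmp=n/p^{(r-1)/2}$ edges. From above, add the vertices one at a time. An oriented $(r-1)$-clique in the neighborhood of the new vertex may forbid one way of directing the edges from the new vertex to it, and every set of about $p^{-(r-1)/2}\log n$ vertices contains an $(r-1)$-clique. This suggests about $p^{-(r-1)/2}$ free choices per vertex. The first argument is valid for every strong $H$. The second assumes that the clique, as it has already been oriented, is isomorphic to $H-x$ for some vertex $x$ of $H$, and this is where the Conjecture breaks down.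

\subsection{Results}

A set of vertices of a tournament $H$ is \emph{transitive} if it induces a transitive tournament, and $\vec\chi(H)$ is the least number of transitive sets that partition $V(H)$. Thus $\vec\chi(H)=1$ exactly when $H$ is transitive, and $\vec\chi(H)\ge2$ when $H$ is strong and has at least three vertices. Given an ordering of the vertices, an arc is \emph{forward} if it goes from an earlier to a later vertex and is a \emph{backedge} otherwise; the backedges, with directions forgotten, form the \emph{backedge graph} of the ordering. Let $f(H)$ be the least number of backedges over all orderings of $V(H)$. Below, $\varepsilon>0$ is an arbitrary constant.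

\begin{theorem}\label{thm:counter}
Let $Q_7$ have vertex set $\mathbb Z_7$, with $x\to y$ if and only if $y-x\in\{1,2,4\}$. Then $Q_7$ is a strong tournament with $\vec\chi(Q_7)\ge3$. More generally, let $H$ be any strong tournament on $r$ vertices with $\vec\chi(H)\ge3$. If $pn^2\to\infty$, then w.h.p.
\[
\tfrac15\,pn^2\le\log_2D(G,H)\le pn^2 .
\]
Hence $\log D(G,H)\big/\big(np^{-(r-1)/2}\big)=\Theta\big(np^{(r+1)/2}\big)$ w.h.p., and the Conjecture fails for $H$, by a polynomial factor, whenever $p\ge n^{-2/(r+1)+\varepsilon}$. Such $H$ exist for every $r\ge7$, and a uniformly random tournament on $[r]$ is of this kind with probability tending to $1$ as $r\to\infty$.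
\end{theorem}

For the Paley tournament $Q_7$ the Conjecture predicts $\widetilde\Theta(n/p^3)$ when $p\gg n^{-1/4}$, while the true order is $pn^2$. The parameter $\vec\chi(H)$ also determines the constant in front of $pn^2$.

\begin{theorem}\label{thm:sharp}
Let $H$ be a tournament on $r\ge3$ vertices with $k=\vec\chi(H)\ge2$, and let $p\gg n^{-2/(r+1)}$. Then w.h.p.
\[
\log_2D(G,H)=\Big(1-\frac1{k-1}+o(1)\Big)\frac{pn^2}2 .
\]
In particular, for strong $H$ we have $\log D(G,H)=\Theta(pn^2)$ if $k\ge3$, and $\log D(G,H)=o(pn^2)$ if $k=2$.
\end{theorem}

One might hope that the Conjecture survives under the extra assumption $\vec\chi(H)=2$. It does not.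

\begin{theorem}\label{thm:two}
Let $H$ be a strong tournament on $r$ vertices.
\begin{itemize}
\item[(a)] If $f=f(H)\ge r$ and $p\gg n^{-2/(r+1)}$, then w.h.p.
\[
\log_2D(G,H)\ge\frac1{16\log n}\cdot\frac n{p^{(r-1)/2}}\,\big(np^{(r+1)/2}\big)^{(f-r+1)/(f-1)},
\]
so the Conjecture fails for $H$ whenever $p\ge n^{-2/(r+1)+\varepsilon}$.
\item[(b)] If the backedge graph of every ordering of $V(H)$ contains a cycle and $p\ge n^{-(r-2)/(r-1)}$, then w.h.p.\ $\log_2D(G,H)\ge n^{1+1/(r-1)}/(16\log n)$, so the Conjecture fails for $H$ whenever $p\ge n^{-2/(r-1)^2+\varepsilon}$.
\end{itemize}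
There exist strong tournaments $H$ with $f(H)\ge|V(H)|$ and $\vec\chi(H)=2$.
\end{theorem}

The last theorem collects what is true. Let $S_r(G)$ be the number of orientations of $G$ in which no $r$-clique is strong; then $S_r(G)\le D(G,H)$ for every strong $H$ on $r$ vertices. An orientation is \emph{$\mathcal H$-free} if it is $H$-free for all $H$ in the family $\mathcal H$.

\begin{theorem}\label{thm:true}
Let $r\ge3$.
\begin{itemize}
\item[(a)] There is $c_r>0$ such that, for every strong $H$ on $r$ vertices and $p\gg n^{-2/(r+1)}$, w.h.p.\ $\log_2D(G,H)\ge\log_2S_r(G)\ge c_r\,n/(p^{(r-1)/2}\log n)$.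
\item[(b)] Let $\mathcal H$ be a family of $r$-vertex tournaments such that every $(r-1)$-vertex tournament is isomorphic to $H-x$ for some $H\in\mathcal H$ and $x\in V(H)$. For every $p$, w.h.p.\ the number of $\mathcal H$-free orientations of $G$ is at most $2^{O(np^{-(r-1)/2}\log^2n)}$.
\item[(c)] The Conjecture is true for $r=3$ and $r=4$. Moreover, for every $r\ge3$ and $p\gg n^{-2/(r+1)}$, w.h.p.\ $\log S_r(G)=\widetilde\Theta(np^{-(r-1)/2})$.
\item[(d)] If $r\ge4$, $H$ is a strong tournament on $r$ vertices and $H-x$ is transitive for some $x$, then w.h.p.\ $\log_2D(G,H)=O(np^{-r/2}\log^2n)$. Hence the Conjecture holds for such $H$ when $p\ge(\log n)^{-O(1)}$.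
\end{itemize}
\end{theorem}

The cases $r=5$ and $r=6$ are not decided here, and we do not classify the tournaments for which the Conjecture holds.

All lower bounds come from one device, a large set of edges that may be directed arbitrarily while all other edges are forward. Section~\ref{sec:counter} introduces it and proves Theorem~\ref{thm:counter}; Section~\ref{sec:lower} proves Theorems~\ref{thm:true}(a) and~\ref{thm:two}. Section~\ref{sec:shatter} makes the vertex-by-vertex argument precise and proves Theorem~\ref{thm:true}(b) and~(c). Section~\ref{sec:cont} uses hypergraph containers for Theorems~\ref{thm:sharp} and~\ref{thm:true}(d).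

We use one consequence of Chebyshev's inequality many times. A binomial random variable $Y$ with mean $\mu$ has variance at most $\mu$, so
\begin{equation}\label{eq:cheb}
\mathbb P\big(|Y-\mu|\ge\delta\mu\big)\le\frac1{\delta^2\mu}\qquad(\delta>0).
\end{equation}
In particular $Y=(1+o(1))\mu$ w.h.p.\ if $\mu\to\infty$.

\section{Free sets of edges and the counterexample}\label{sec:counter}

\subsection{The Paley tournament on seven vertices}

\begin{lemma}\label{lem:Q7}
$Q_7$ is a strong tournament with no copy of $TT_4$, and $\vec\chi(Q_7)\ge3$.
\end{lemma}

\begin{proof}
The sets $\{1,2,4\}$ and $\{-1,-2,-4\}=\{6,5,3\}$ partition $\mathbb Z_7\setminus\{0\}$, so every pair carries exactly one arc. The cycle $0\to1\to\dots\to6\to0$ shows that $Q_7$ is strong. The out-neighbors of $x$ are $x+1,x+2,x+4$, and they form the cyclic triangle $x+1\to x+2\to x+4\to x+1$, with differences $1$, $2$ and $-3=4$. The first vertex of a copy of $TT_4$ would have three out-neighbors forming a transitive set, so there is no such copy. Two transitive sets therefore cover at most $6<7$ vertices.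
\end{proof}

The disproof is now short. Split $[n]$ into halves $V_1$ and $V_2$. Direct the edges inside each half from the smaller to the larger end, and the edges between the halves in any way. A $7$-clique has at least four vertices in one half, and these form a copy of $TT_4$, so the clique is not a copy of $Q_7$. Hence $D(G,Q_7)\ge2^{e_G(V_1,V_2)}$. For $p=\frac12$ the exponent is $(1+o(1))n^2/8$ w.h.p.\ by~\eqref{eq:cheb}, whereas the Conjecture predicts $\widetilde\Theta(n)$.

The same construction fails for $C_3$: if $u<v$ are adjacent vertices of $V_1$ with a common neighbor $w\in V_2$, the choices $v\to w$ and $w\to u$ close a cyclic triangle. What matters is that $C_3$ splits into two transitive sets and $Q_7$ does not.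

\subsection{Free sets}

Let $G$ be a graph on $[n]$ and $F\subseteq E(G)$. An \emph{$F$-orientation} of $G$ is an orientation in which every edge outside $F$ is forward in the natural order of $[n]$. There are $2^{|F|}$ of them. We call $F$ \emph{free for $H$} if every $F$-orientation is $H$-free, and then
\[
\log_2D(G,H)\ge|F| .
\]
To show that $F$ is free, we find a property shared by all backedge graphs of $H$ that $F$ has on no $r$-clique. For a set $K$ of vertices, $F[K]$ is the graph on $K$ formed by the edges of $F$ inside $K$.

\begin{lemma}\label{lem:free}
Suppose that some $F$-orientation of $G$ contains a copy of the $r$-vertex tournament $H$ on the clique $K=\{u_1<\dots<u_r\}$.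
\begin{itemize}
\item[(i)] If $H$ is strong, then for every $1\le i<r$ some edge of $F$ joins $\{u_1,\dots,u_i\}$ to $\{u_{i+1},\dots,u_r\}$.
\item[(ii)] The chromatic number of $F[K]$ is at least $\vec\chi(H)$.
\item[(iii)] $F[K]$ has at least $f(H)$ edges.
\item[(iv)] If every backedge graph of $H$ contains a cycle, then $F[K]$ contains a cycle.
\end{itemize}
\end{lemma}

\begin{proof}
Identify $V(H)$ with $K$ and let $B$ be the backedge graph of the ordering $u_1,\dots,u_r$. Edges outside $F$ are forward, so $B\subseteq F[K]$, which gives (iii) and (iv). If $H$ is strong, some arc enters $\{u_1,\dots,u_i\}$ from outside, and this arc is a backedge; this gives (i). An independent set of $F[K]$ spans only forward arcs and is transitive, so a proper coloring of $F[K]$ partitions $V(H)$ into transitive sets; this gives (ii).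
\end{proof}

Each part of the lemma leads to one lower bound. Part (ii) gives the construction with two halves in its general form.

\begin{proposition}\label{prop:partite}
Let $H$ be a tournament with $k=\vec\chi(H)\ge2$, and let $pn^2\to\infty$. Then w.h.p.\ $\log_2D(G,H)\ge\big(1-\frac1{k-1}+o(1)\big)\frac{pn^2}2$.
\end{proposition}

\begin{proof}
Partition $[n]$ into $k-1$ parts whose sizes differ by at most one, and let $F$ be the set of edges of $G$ between different parts. Then $F$ is $(k-1)$-colorable, so it is free for $H$ by Lemma~\ref{lem:free}(ii). For $k=2$ the set $F$ is empty and the claim is $D(G,H)\ge1$. For $k\ge3$, the size $|F|$ is binomial with mean $\big(1-\frac1{k-1}+o(1)\big)\frac{pn^2}2\to\infty$, and~\eqref{eq:cheb} applies.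
\end{proof}

\subsection{Proof of Theorem~\ref{thm:counter}}

We need two facts about strong components, that is, maximal strong subtournaments.

\begin{lemma}\label{lem:strong}
\begin{itemize}
\item[(i)] The strong components of a tournament can be listed as $C_1,\dots,C_j$ so that for $a<b$ all arcs between $C_a$ and $C_b$ go from $C_a$ to $C_b$.
\item[(ii)] Every tournament $W$ on at least two vertices equals $H-x$ for some strong tournament $H$ and some $x\in V(H)$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Arcs in both directions between two components would merge them, so contracting the components gives a tournament. A directed cycle in it would again merge components, so it is acyclic and hence transitive.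

(ii) With $C_1,\dots,C_j$ as in (i), choose distinct vertices $u\in C_1$ and $w\in C_j$. Add a vertex $x$ with $w\to x\to u$ and with the other arcs at $x$ arbitrary. In $W$ every vertex can be reached from $u$ and every vertex can reach $w$, so the new tournament is strong.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The claims on $Q_7$ are in Lemma~\ref{lem:Q7}. If $k=\vec\chi(H)\ge3$, then $1-\frac1{k-1}\ge\frac12$, and Proposition~\ref{prop:partite} gives $\log_2D(G,H)\ge(\frac14+o(1))pn^2\ge\frac15pn^2$ w.h.p. Also $\log_2D(G,H)\le e(G)\le pn^2$ w.h.p.\ by~\eqref{eq:cheb}. By~\eqref{eq:lambda}, the ratio of $pn^2$ to the conjectured value is $\lambda$, and $\lambda\ge n^{\varepsilon(r+1)/2}$ if $p\ge n^{-2/(r+1)+\varepsilon}$.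

For $r\ge7$, start from $Q_7$ and apply Lemma~\ref{lem:strong}(ii) $r-7$ times. The value of $\vec\chi$ does not decrease, because a partition of $V(H)$ into transitive sets restricts to such a partition of $V(H-x)$.

Finally let $H$ be a uniformly random tournament on $[r]$ and put $s=\lceil2\log_2r\rceil+2$, so that $r2^{-(s-1)/2}\le2^{-1/2}$. A transitive $s$-set gives a sequence of $s$ vertices with all arcs forward, so the expected number of transitive $s$-sets is at most $r^s2^{-s(s-1)/2}\le2^{-s/2}\to0$. Thus with probability tending to $1$ two transitive sets cover fewer than $2s<r$ vertices, and $\vec\chi(H)\ge3$. If $H$ is not strong, then by Lemma~\ref{lem:strong}(i) there is a set $\emptyset\ne A\subsetneq[r]$ with all arcs directed from $A$ to its complement. The expected number of such sets is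
\[
\sum_{a=1}^{r-1}\binom ra2^{-a(r-a)}\le2\sum_{1\le a\le r/2}\big(r2^{-r/2}\big)^a\to0 .\qedhere
\]
\end{proof}

The bounds on $D(G,H)$ did not use that $H$ is strong; that hypothesis only places $H$ within the scope of the Conjecture.

\section{Windows and sparse random sets}\label{sec:lower}

\subsection{Windows: proof of Theorem~\ref{thm:true}(a)}

We look for a set $F$ that violates Lemma~\ref{lem:free}(i) on every $r$-clique. Such a set is free for all strong $r$-vertex tournaments at once, so $\log_2S_r(G)\ge|F|$. If all edges of $F$ lie inside short intervals, a clique that meets two intervals violates (i) automatically. Only cliques inside one interval remain, and the length of the intervals is chosen so that these cliques are fewer than the edges.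

Let $a=1/\log n$ and $m=\lfloor ap^{-(r+1)/2}\rfloor$. Then $m\le an/\lambda\le n/\log n$ for large $n$; this is where $\lambda\to\infty$ is used. The bounds on the failure probabilities in the two cases below tend to $0$ uniformly in $p$, so $p(n)$ may alternate between the cases.

\emph{Case $m\ge r$.} Cut $[n]$ into $\lfloor n/m\rfloor\ge n/(2m)$ consecutive intervals of length $m$, called \emph{windows}, and a remainder at the end; the windows and the remainder are the \emph{blocks}. Since $m\ge\frac a2p^{-(r+1)/2}$,
\begin{equation}\label{eq:nmp}
nmp\ge\frac{n}{2p^{(r-1)/2}\log n}\ge\frac n{2\log n}.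
\end{equation}
The number of edges of $G$ inside windows is binomial with mean at least $\frac n{2m}\cdot\frac{m^2}4\,p=nmp/8$, so by~\eqref{eq:cheb} and~\eqref{eq:nmp} it is at least $nmp/16$ w.h.p. The number $X$ of $r$-cliques inside windows satisfies
\[
\mathbb EX\le\frac nm\,m^rp^{\binom r2}=nmp\,\big(mp^{(r+1)/2}\big)^{r-2}\le nmp\,a^{r-2},
\]
so $\mathbb P\big(r^2X>nmp/32\big)\le32r^2a^{r-2}\to0$ by Markov's inequality. Let $F$ be the set of edges inside windows that lie in no $r$-clique contained in their window. W.h.p.\ $|F|\ge nmp/32$. Let $K$ be an $r$-clique. If $K$ lies inside one block, then $F[K]$ has no edges. Otherwise no edge of $F$ joins the part of $K$ in its earliest block to the rest of $K$. In both cases Lemma~\ref{lem:free}(i) is violated, and~\eqref{eq:nmp} gives $\log_2S_r(G)\ge np^{-(r-1)/2}/(64\log n)$.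

\emph{Case $m<r$.} Now $p^{(r+1)/2}>1/(r\log n)$. Take windows of length $r-1\ge2$, which contain no $r$-clique, and let $F$ be the set of all edges inside windows. The remainder has fewer than $r$ vertices, so every $r$-clique meets two blocks and violates (i) as before. For large $n$ there are at least $n/r$ windows. Counting one pair in each, $|F|$ is at least a binomial variable with mean at least $np/r\to\infty$, so w.h.p.
\[
|F|\ge\frac{np}{2r}=\frac n{p^{(r-1)/2}}\cdot\frac{p^{(r+1)/2}}{2r}\ge\frac n{p^{(r-1)/2}}\cdot\frac1{2r^2\log n}.
\]
This proves Theorem~\ref{thm:true}(a) with $c_r=\min\{1/64,\,1/(2r^2)\}$. \qed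

\subsection{Many backedges: proof of Theorem~\ref{thm:two}(a)}

When $\vec\chi(H)=2$, Proposition~\ref{prop:partite} gives nothing. Lemma~\ref{lem:free}(iii) offers another route: $F$ is free if every $r$-clique of $G$ has fewer than $f$ edges in $F$. A random subset of $E(G)$ of density $q\le p$ has about $qn^2$ edges, and about $n^rp^{\binom r2-f}q^f$ cliques have $f$ edges in it. The two quantities balance when
\begin{equation}\label{eq:q}
n^{r-2}p^{\binom r2-f}q^{f-1}=1 ,
\end{equation}
and we define $q$ by this equation. Then $(q/p)^{f-1}=n^{-(r-2)}p^{-\binom r2+1}=\lambda^{-(r-2)}$, so $q\le p$ once $\lambda\ge1$, and by~\eqref{eq:lambda}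
\begin{equation}\label{eq:qn2}
qn^2=pn^2\,\lambda^{-(r-2)/(f-1)}=\frac n{p^{(r-1)/2}}\,\lambda^{(f-r+1)/(f-1)}\ge n .
\end{equation}
The exponent of $\lambda$ vanishes for $f=r-1$, where $qn^2$ is exactly the conjectured value, and is positive under the hypothesis $f\ge r$.

To make the bad cliques fewer than the edges we lower the density by the factor $a=1/\log n$. Keep each edge of $G$ independently with probability $aq/p$, and let $B$ be the set of kept edges. Each pair of $[n]$ lies in $B$ independently with probability $aq$, and $aqn^2\ge n/\log n\to\infty$, so $|B|\ge aqn^2/8$ w.h.p.\ by~\eqref{eq:cheb}. Let $X$ be the number of $r$-cliques of $G$ with at least $f$ edges in $B$. Choosing the $r$ vertices and then $f$ pairs among them, and using~\eqref{eq:q},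
\[
\mathbb EX\le n^r\,2^{r^2}p^{\binom r2-f}(aq)^f=2^{r^2}a^fqn^2 ,
\]
so $\mathbb P\big(r^2X>aqn^2/16\big)\le16r^22^{r^2}a^{f-1}\to0$. Let $F$ be obtained from $B$ by deleting all edges of the cliques counted by $X$. Every $r$-clique has fewer than $f$ edges in $F$, so $F$ is free for $H$, and $|F|\ge aqn^2/16$ w.h.p. Hence w.h.p.\ $G$ has a free set of this size, and~\eqref{eq:qn2} gives the bound in (a). If $p\ge n^{-2/(r+1)+\varepsilon}$, then $\lambda\ge n^{\varepsilon(r+1)/2}$, and the bound exceeds the conjectured value by a factor of at least $n^c/(16\log n)$ with $c=\frac{\varepsilon(r+1)(f-r+1)}{2(f-1)}>0$. \qed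

\subsection{Cycles of backedges: proof of Theorem~\ref{thm:two}(b)}

A graph with $r$ vertices and at least $r$ edges has a cycle, so the hypothesis of (b) is weaker than that of (a); in exchange, (b) refutes the Conjecture in a smaller range of $p$. By Lemma~\ref{lem:free}(iv), every $F\subseteq E(G)$ without cycles of length at most $r$ is free for $H$. A random set of density $q$ has about $(nq)^r$ cycles of length $r$, which equals $qn^2$ when $q=n^{-(r-2)/(r-1)}$. Fix this $q$; the hypothesis says $q\le p$.

Let $a=1/\log n$ and keep each edge of $G$ independently with probability $aq/p$ to obtain $B$. Since $qn^2=n^{r/(r-1)}$, w.h.p.\ $|B|\ge an^{r/(r-1)}/8$ by~\eqref{eq:cheb}. For large $n$ we have $naq=an^{1/(r-1)}\ge1$, so the expected number of cycles of length at most $r$ in $B$ is at most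
\[
\sum_{\ell=3}^r(naq)^\ell\le r(naq)^r=ra^rn^{r/(r-1)} .
\]
By Markov's inequality there are more than $an^{r/(r-1)}/16$ such cycles with probability at most $16ra^{r-1}\to0$. Deleting one edge from each of them leaves w.h.p.\ a free set with at least $an^{r/(r-1)}/16$ edges, which is the bound in (b).

Now let $p\ge n^{-2/(r-1)^2+\varepsilon}$. The inequalities $(r-1)(r-2)\ge2$ and $(r-1)^2\ge r+1$, valid for $r\ge3$, show that $p\ge n^{-(r-2)/(r-1)}$ and $p\gg n^{-2/(r+1)}$, so both the bound and the Conjecture apply. The ratio of the bound to the conjectured value is $n^{1/(r-1)}p^{(r-1)/2}/(16\log n)\ge n^{\varepsilon(r-1)/2}/(16\log n)$. \qed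

\subsection{Tournaments with $\vec\chi=2$ and many backedges}

It remains to prove the last sentence of Theorem~\ref{thm:two}. We compare two counts of tournaments on $[2t]$. Exactly $2^{t^2}$ of them have all arcs forward inside $\{1,\dots,t\}$ and inside $\{t+1,\dots,2t\}$, and these have $\vec\chi\le2$. A tournament with $f\le2t-1$ is determined by an ordering and a set of at most $2t-1$ backedges among the $\binom{2t}2\le2t^2$ pairs, so there are at most $(2t)!\,(2t^2+1)^{2t}=2^{O(t\log t)}$ of them. For large $t$ some $H_0$ therefore has $\vec\chi(H_0)\le2$ and $f(H_0)\ge2t=|V(H_0)|$.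

This $H_0$ need not be strong, so we pass to a component. List the strong components $C_1,\dots,C_j$ as in Lemma~\ref{lem:strong}(i). Concatenating optimal orderings of the components creates no further backedges, so $\sum_if(C_i)\ge f(H_0)\ge\sum_i|V(C_i)|$. Some component $H$ thus has $f(H)\ge|V(H)|>0$. It is strong and not transitive, and $\vec\chi(H)\le\vec\chi(H_0)\le2$, so $\vec\chi(H)=2$. This completes the proof of Theorem~\ref{thm:two}. \qed

\section{Adding one vertex at a time}\label{sec:shatter}

\subsection{The cyclic triangle}

Fix a $C_3$-free orientation $\omega$ of $G[\{1,\dots,i-1\}]$ and ask in how many ways it extends to the vertex $i$. Let $N$ be the set of neighbors of $i$ in $[i-1]$. An extension is described by the set $O\subseteq N$ of out-neighbors of $i$. If $u,w\in N$ and $u\to w$ in $\omega$, then $O\cap\{u,w\}=\{u\}$ is impossible, as it produces $i\to u\to w\to i$. The difficulty is to turn many such local restrictions, which depend on $\omega$, into a bound on the number of admissible $O$ that does not depend on $\omega$. The following standard fact does this. A family $\mathcal O$ of subsets of $N$ \emph{shatters}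 $U\subseteq N$ if every subset of $U$ has the form $O\cap U$ with $O\in\mathcal O$.

\medskip
\noindent\textbf{Sauer--Shelah lemma.} \emph{If $\mathcal O$ shatters no set of size $d$, then $|\mathcal O|\le\sum_{j<d}\binom{|N|}j$.}
\medskip

A family that shatters $U$ shatters every subset of $U$, so for $C_3$ a shattered set contains no edge of $G$. With $d=\lceil4p^{-1}\log n\rceil+1$, the probability that some $d$-set spans no edge is at most $n^de^{-pd(d-1)/2}\le n^{-d}$. So w.h.p.\ each vertex can be added in at most $n^d$ ways, and $\log_2D(G,C_3)\le dn\log_2n=O(np^{-1}\log^2n)$.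

\subsection{The general argument}

The deterministic part carries over directly.

\begin{lemma}\label{lem:extend}
Let $G$ be a graph on $[n]$, let $\mathcal H$ be a family of $r$-vertex tournaments, and let $d\ge1$. Suppose that for every $d$-set $U\subseteq[n]$, every orientation of $G[U]$ contains a copy of $H-x$ for some $H\in\mathcal H$ and $x\in V(H)$. Then $G$ has at most $n^{dn}$ orientations that are $\mathcal H$-free.
\end{lemma}

\begin{proof}
Let $D_i$ be the number of $\mathcal H$-free orientations of $G[\{1,\dots,i\}]$, with $D_0=1$. We show that $D_i\le n^dD_{i-1}$. Fix an $\mathcal H$-free orientation $\omega$ of $G[\{1,\dots,i-1\}]$, let $N$ be the set of neighbors of $i$ in $[i-1]$, and let $\mathcal O$ be the family of sets $O\subseteq N$ for which adding the arcs $i\to u$ for $u\in O$ and $u\to i$ for $u\in N\setminus O$ keeps the orientation $\mathcal H$-free. Suppose that $\mathcal O$ shatters a $d$-set $U\subseteq N$. By hypothesis there is an $(r-1)$-clique $W\subseteq U$ that $\omega$ orients as $H-x$ for some $H\in\mathcal H$ and $x\in V(H)$. Let $A\subseteq W$ correspond to the out-neighborhood of $x$ in $H$. Some $O\in\mathcal O$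 has $O\cap U=A$, and then $W\cup\{i\}$ spans a copy of $H$, a contradiction. By the Sauer--Shelah lemma, $|\mathcal O|\le\sum_{j<d}\binom{|N|}j\le(|N|+1)^{d-1}\le n^d$.
\end{proof}

Under the hypothesis of Theorem~\ref{thm:true}(b), any orientation of any $(r-1)$-clique is a copy of some $H-x$, so it suffices to find an $(r-1)$-clique in every $d$-set. A union bound over the at most $n^d$ sets needs a failure probability below $n^{-d}$ for each, and for this we use Janson's inequality~\cite[Theorem~2.14]{JLR} in the following form. Keep the elements of a finite set independently at random. For each member $A$ of a family of subsets let $I_A$ be the indicator that all elements of $A$ are kept, and let $Z=\sum_AI_A$, $\mu=\mathbb EZ$ and $\bar\Delta=\sum\mathbb E[I_AI_B]$, where the last sum runs over ordered pairs $(A,B)$ with $A\cap B\ne\emptyset$, including $A=B$. Then $\mathbb P(Z=0)\le\exp(-\mu^2/2\bar\Delta)$.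

\begin{lemma}\label{lem:janson}
For every $r\ge3$ there is $K$ such that, for every $p$ and $d=\lceil Kp^{-(r-1)/2}\log n\rceil$, w.h.p.\ every $d$-subset of $[n]$ contains an $(r-1)$-clique of $G$.
\end{lemma}

\begin{proof}
If $d>n$ there is nothing to prove. Put $s=r-1\ge2$ and $L=K\log n$, and let $n$ be large enough that $d\ge L\ge s$. Fix a $d$-set $U$ and let $Z$ be the number of $s$-cliques in $U$; the underlying elements are the pairs in $U$. Then $\mu=\binom dsp^{\binom s2}\ge(d/s)^sp^{\binom s2}$. Two $s$-sets share a pair when they meet in $j\ge2$ vertices. There are at most $2^sd^{2s-j}$ ordered pairs of $s$-sets meeting in $j$ vertices, and both are cliques with probability $p^{2\binom s2-\binom j2}$. For $2\le j\le s=r-1$ we have $dp^{j/2}\ge dp^{(r-1)/2}\ge L$, and so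
\[
d^jp^{\binom j2}=d\,\big(dp^{j/2}\big)^{j-1}\ge dL^{j-1}\ge dL .
\]
Therefore
\[
\bar\Delta\le2^sd^{2s}p^{2\binom s2}\sum_{j=2}^s\frac1{d^jp^{\binom j2}}\le\frac{s2^sd^{2s}p^{2\binom s2}}{dL},
\]
and $\mu^2/2\bar\Delta\ge c_sdL$ with $c_s=s^{-2s-1}2^{-s-1}$. For $K=2/c_s$ we get $\mathbb P(Z=0)\le n^{-2d}$, and the union bound gives a failure probability of at most $n^{-d}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:true}(b)]
Take $d$ from Lemma~\ref{lem:janson}; then $d\le2Kp^{-(r-1)/2}\log n$ for large $n$. W.h.p.\ every $d$-set contains an $(r-1)$-clique, so the hypothesis of Lemma~\ref{lem:extend} holds, and the number of $\mathcal H$-free orientations is at most $2^{dn\log_2n}$.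
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:true}(c)]
The lower bounds are part (a), so we only check the hypothesis of (b).

For $r=3$ the only strong tournament is $C_3$, and $C_3-x$ is the unique tournament on two vertices.

Let $H$ be strong on four vertices. Every vertex has an in-neighbor and an out-neighbor, so the out-degrees lie in $\{1,2\}$; they sum to $6$, so two vertices have out-degree $2$ and two have out-degree $1$. Name the former $1,2$ with $1\to2$ and the latter $3,4$ with $3\to4$. The only out-neighbor of $3$ is $4$, so $1\to3$ and $2\to3$. Then $1$ has its two out-neighbors, so $4\to1$, and $2$ needs a second one, so $2\to4$. Thus $H$ is the ordering $1,2,3,4$ with the single backedge $4\to1$. Now $H-1$ is $TT_3$ and $H-2$ is the cyclic triangle $1\to3\to4\to1$. These are the two tournaments on three vertices, so (b) applies to $\mathcal H=\{H\}$.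

For $S_r(G)$, let $\mathcal H$ be the family of all strong $r$-vertex tournaments. The hypothesis of (b) is Lemma~\ref{lem:strong}(ii).
\end{proof}

\begin{remark}
The hypothesis of (b) cannot be dropped. In $Q_7$ the translations of $\mathbb Z_7$ are automorphisms, so all $Q_7-x$ are isomorphic, and they are not transitive by Lemma~\ref{lem:Q7}. In the orientations of Section~\ref{sec:counter} every clique inside $V_1$ is transitive, and a vertex of $V_2$ may be joined to its neighbors in $V_1$ in all possible ways.
\end{remark}

\section{Containers}\label{sec:cont}

Two upper bounds remain. Theorem~\ref{thm:sharp} asserts that the partite construction of Proposition~\ref{prop:partite} is asymptotically optimal. Theorem~\ref{thm:true}(d) will follow from Lemma~\ref{lem:extend} once we know that every orientation of every $d$-set contains $TT_{r-1}$. Both are statements about all $T$-free orientations of a random graph, for a fixed tournament $T$, and there are far too many $T$-free oriented graphs on $[n]$ for a direct union bound. The container method replaces them by a small family of sets of arcs, each with few copies of $T$ and each indexed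 by a small set of arcs whose underlying edges must be present in $G$.

\subsection{The container theorem}

For a $\kappa$-uniform hypergraph $\Gamma$, let $v(\Gamma)$ and $e(\Gamma)$ be the numbers of vertices and edges, let $\Gamma[A]$ be the hypergraph of edges inside $A\subseteq V(\Gamma)$, and let $\Delta_\ell(\Gamma)$ be the largest number of edges containing a given $\ell$-set of vertices. A set $I$ is \emph{independent} if $e(\Gamma[I])=0$. A family of sets is \emph{increasing} if it is closed under taking supersets.

\begin{theorem}[Balogh, Morris and Samotij {\cite[Theorem~2.2]{BMS}}]\label{thm:BMS}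
For all $\kappa\in\mathbb N$ and $c,\varepsilon>0$ there is $C_0$ such that the following holds. Let $\Gamma$ be a $\kappa$-uniform hypergraph and let $\mathcal F$ be an increasing family of subsets of $V(\Gamma)$ with $|A|\ge\varepsilon v(\Gamma)$ and $e(\Gamma[A])\ge\varepsilon e(\Gamma)$ for all $A\in\mathcal F$. Let $\tau\in(0,1)$ satisfy $\Delta_\ell(\Gamma)\le c\,\tau^{\ell-1}e(\Gamma)/v(\Gamma)$ for all $\ell\in[\kappa]$. Then there are a family $\mathcal S$ of subsets of $V(\Gamma)$ of size at most $C_0\tau v(\Gamma)$, a function $\phi$ from $\mathcal S$ to the subsets of $V(\Gamma)$ that are not in $\mathcal F$, and a function $g$ from the independent sets to $\mathcal S$, such that $g(I)\subseteq I$ and $I\setminus g(I)\subseteq\phi(g(I))$ for every independent set $I$.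
\end{theorem}

\subsection{Sets of arcs with few copies of $T$}

An \emph{arc} on $[n]$ is an ordered pair of distinct elements. For a set $C$ of arcs, let $E_0(C)$ be the set of pairs $\{u,v\}$ with neither $uv$ nor $vu$ in $C$, and $E_2(C)$ the set of pairs with both. An oriented graph contained in $C$ uses no pair of $E_0(C)$ and has a choice of direction only on $E_2(C)$, so these two sets are what we need to know about a container. The next lemma says that if $C$ has few copies of $T$, then $E_0(C)$ is large or $E_2(C)$ is not much larger than the number of cross pairs in Proposition~\ref{prop:partite}. It rests on two standard facts.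

\medskip
\noindent\textbf{Erd\H{o}s--Stone theorem.} \emph{For $k\ge2$, $s\ge1$ and $\delta>0$, every graph on $M\ge M_0(k,s,\delta)$ vertices with at least $\big(1-\frac1{k-1}+\delta\big)\binom M2$ edges contains $K_k(s)$, the complete $k$-partite graph with parts of size $s$.}
\medskip

Second, every tournament on $2^{t-1}$ vertices contains $TT_t$: some vertex has at least $2^{t-2}$ out-neighbors, and these contain $TT_{t-1}$ by induction.

For the rest of the paper, $T$ is a tournament on $t\ge3$ vertices, $k=\vec\chi(T)$, $\beta=1-\frac1{k-1}$ when $k\ge2$, and $N_T$ is the number of copies of $T$ in the set of all arcs on $[n]$. Each $t$-set carries between $1$ and $t!$ copies, so $\binom nt\le N_T\le t!\binom nt$.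

\begin{lemma}\label{lem:super}
For every $\eta\in(0,1]$ there are $\gamma,\varepsilon>0$ such that for large $n$ every set $C$ of arcs on $[n]$ with fewer than $\varepsilon N_T$ copies of $T$ satisfies one of the following:
\begin{itemize}
\item[(A)] $|E_0(C)|\ge\gamma n^2$;
\item[(B)] $k\ge2$ and $|E_2(C)|\le(\beta+\eta)n^2/2$.
\end{itemize}
\end{lemma}

\begin{proof}
Put $s=2^{t-1}$. If $k=1$ let $M=s$, and if $k\ge2$ let $M=\max\{s,M_0(k,s,\eta/2)\}$. Set $\gamma=\eta/(8M^2)$ and $\varepsilon=\eta/\big(4\,t!\binom Mt\big)$. Let $n\ge M$, suppose that (A) and (B) both fail, and let $R$ be a uniformly random $M$-subset of $[n]$. We show that $R$ spans a copy of $T$ in $C$ with probability at least $\eta/4$.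

Since (A) fails, $R$ contains a pair of $E_0(C)$ with probability at most $\binom M2\gamma n^2/\binom n2\le2M^2\gamma=\eta/4$. If $k=1$, then with probability at least $3/4$ we can choose an arc of $C$ on every pair in $R$, and the resulting tournament on $2^{t-1}$ vertices contains $TT_t=T$.

Let $k\ge2$, and let $\rho\in[0,1]$ be the fraction of pairs in $R$ that lie in $E_2(C)$. Since (B) fails,
\[
\beta+\eta<\mathbb E\rho\le\beta+\tfrac\eta2+\mathbb P\big(\rho\ge\beta+\tfrac\eta2\big),
\]
so $\rho\ge\beta+\eta/2$ with probability at least $\eta/2$. Hence with probability at least $\eta/4$ the set $R$ contains no pair of $E_0(C)$ and contains a copy of $K_k(s)$ formed by pairs of $E_2(C)$. In this event choose an arc of $C$ on every pair inside each part. Each part then contains a copy of $TT_t$. Partition $V(T)$ into $k$ transitive sets and embed the $i$th set, preserving its order, into the copy of $TT_t$ in the $i$th part. Both directions are available between parts, so this is a copy of $T$ in $C$.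

Each copy of $T$ lies in $\binom{n-t}{M-t}$ sets $R$, so $C$ contains at least
\[
\frac\eta4\cdot\frac{\binom nM}{\binom{n-t}{M-t}}=\frac\eta4\cdot\frac{\binom nt}{\binom Mt}\ge\varepsilon N_T
\]
copies of $T$.
\end{proof}

\subsection{Fingerprints of $T$-free orientations}

Fix $\eta\in(0,1]$, take $\gamma,\varepsilon$ from Lemma~\ref{lem:super}, and put $\tau=n^{-2/(t+1)}$, the density at which $G(n,p)$ has about as many $t$-cliques as edges.

\begin{proposition}\label{prop:cont}
There is $C_0$ such that for large $n$ there are a family $\mathcal S$ of oriented graphs on $[n]$, each with at most $C_0\tau n^2$ arcs, and for each $S\in\mathcal S$ a set of arcs $\phi(S)$ satisfying \textup{(A)} or \textup{(B)}, such that every $T$-free oriented graph $I$ on $[n]$ has $S\subseteq I\subseteq S\cup\phi(S)$ for some $S\in\mathcal S$.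
\end{proposition}

\begin{proof}
Let $\Gamma$ have as vertices the $n(n-1)$ arcs on $[n]$ and as edges the arc sets of copies of $T$, so $\kappa=\binom t2$ and $e(\Gamma)/v(\Gamma)\ge(n/t)^t/n^2=t^{-t}n^{t-2}$. Consider $\ell$ arcs that lie in a common copy of $T$ and span $v$ vertices of $[n]$. Then $2\le v\le t$ and $\ell\le\binom v2$, and the arcs lie in at most $t!\,n^{t-v}$ copies. Moreover
\[
\tau^{\ell-1}\ge\tau^{\binom v2-1}=n^{-(v-2)(v+1)/(t+1)}\ge n^{-(v-2)} ,
\]
so $t!\,n^{t-v}\le t!\,\tau^{\ell-1}n^{t-2}$, and the degree conditions hold with $c=t!\,t^t$. Let $\mathcal F$ be the increasing family of sets $A$ with $e(\Gamma[A])\ge\varepsilon e(\Gamma)$. The permutations of $[n]$ preserve $\Gamma$ and act transitively on arcs, so every arc has degree $\kappa e(\Gamma)/v(\Gamma)$. Summing degrees over $A\in\mathcal F$ gives $|A|\kappa e(\Gamma)/v(\Gamma)\ge\kappa e(\Gamma[A])\ge\kappa\varepsilon e(\Gamma)$, that is, $|A|\ge\varepsilon v(\Gamma)$. Apply Theorem~\ref{thm:BMS}. A $T$-free oriented graph $I$ is independent in $\Gamma$, and $g(I)\subseteq I$ has no two opposite arcs, so we may discard the members of $\mathcal S$ that do. Each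 $\phi(S)$ is outside $\mathcal F$, so Lemma~\ref{lem:super} applies to it.
\end{proof}

If $S\subseteq I\subseteq S\cup\phi(S)$, we call $S$ a \emph{fingerprint} of $I$. Let $\bar S$ be the set of underlying pairs of $S$, so $|\bar S|=|S|$. If $S$ is a fingerprint of an orientation of $G$, then
\begin{equation}\label{eq:finger}
\bar S\subseteq E(G)\qquad\text{and}\qquad\big(E(G)\setminus\bar S\big)\cap E_0(\phi(S))=\emptyset ,
\end{equation}
and $S$ is a fingerprint of at most $2^{Y_S}$ orientations of $G$, where
\[
Y_S=\big|\big(E(G)\setminus\bar S\big)\cap E_2(\phi(S))\big| .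
\]
The family $\mathcal S$ may have $e^{\Theta(\tau n^2\log n)}$ members as far as the size bound tells, which need not be small compared with $e^{pn^2}$ when $p/\tau$ grows slowly. But $S$ matters only if $\bar S\subseteq E(G)$, an event of probability $p^{|S|}$, and the weighted count is small.

\begin{lemma}\label{lem:weight}
For every $\delta>0$ there is $A$ such that $\sum_{S\in\mathcal S}p^{|S|}\le e^{\delta pn^2}$ whenever $p\ge A\tau$.
\end{lemma}

\begin{proof}
Let $N=pn^2$ and $\theta=C_0/A\le1$. Then $|S|\le C_0\tau n^2\le\theta N$ for $S\in\mathcal S$, and $N^s\le\theta^{-\theta N}(\theta N)^s$ for $s\le\theta N$. Hence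
\[
\sum_{S\in\mathcal S}p^{|S|}\le\sum_{s\le\theta N}\binom{n^2}sp^s\le\sum_{s\le\theta N}\frac{N^s}{s!}\le\theta^{-\theta N}e^{\theta N}=e^{\theta\log(e/\theta)N},
\]
and $\theta\log(e/\theta)\to0$ as $A\to\infty$.
\end{proof}

\begin{lemma}\label{lem:star}
There is $A$ such that, for large $n$ and $p\ge A\tau$, with probability at least $1-e^{-\gamma pn^2/4}$ no orientation of $G$ has a fingerprint $S$ for which $\phi(S)$ satisfies \textup{(A)}.
\end{lemma}

\begin{proof}
Let $n$ be large enough that $C_0\tau\le\gamma/2$, and let $\phi(S)$ satisfy (A). The two events in~\eqref{eq:finger} depend on disjoint sets of pairs, and $|E_0(\phi(S))\setminus\bar S|\ge\gamma n^2/2$, so~\eqref{eq:finger} has probability at most $p^{|S|}e^{-\gamma pn^2/2}$. Sum over $S$ and apply Lemma~\ref{lem:weight} with $\delta=\gamma/4$.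
\end{proof}

\subsection{Proof of Theorem~\ref{thm:sharp}}

The lower bound is Proposition~\ref{prop:partite}. For the upper bound take $T=H$ and $t=r$, fix $\eta\in(0,1]$, and put $N=pn^2$ and $\delta=\eta^2/12$. The hypothesis $p\gg n^{-2/(r+1)}$ gives $p\ge A\tau$ for every fixed $A$ and large $n$, so Lemmas~\ref{lem:weight} and~\ref{lem:star} apply, and $N\to\infty$. The following three statements hold w.h.p.

First, by Lemma~\ref{lem:star}, every fingerprint $S$ of an orientation of $G$ has $\phi(S)$ satisfying (B).

Second, at most $e^{2\delta N}$ sets $S\in\mathcal S$ have $\bar S\subseteq E(G)$. Their expected number is at most $e^{\delta N}$ by Lemma~\ref{lem:weight}, so by Markov's inequality this fails with probability at most $e^{-\delta N}$.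

Third, every $S\in\mathcal S$ with $\bar S\subseteq E(G)$ and $\phi(S)$ satisfying (B) has $Y_S<(\beta+2\eta)N/2$. Recall Chernoff's bound: a binomial variable $Y$ with mean $\mu$ satisfies $\mathbb P(Y\ge\mu+y)\le\exp\big(-y^2/(2\mu+2y/3)\big)$ for $y>0$. The variable $Y_S$ counts edges of $G$ among the pairs of $E_2(\phi(S))\setminus\bar S$, so it is binomial, independent of the event $\bar S\subseteq E(G)$, and its mean is at most both $(\beta+\eta)N/2$ and $N/2$. With $y=\eta N/2$ we have $2\mu+2y/3\le4N/3$, so $Y_S\ge(\beta+2\eta)N/2$ has probability at most $e^{-3\eta^2N/16}\le e^{-2\delta N}$. The third statement therefore fails with probability at most $\sum_Sp^{|S|}e^{-2\delta N}\le e^{-\delta N}$.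

Every $H$-free orientation of $G$ has a fingerprint, so when the three statements hold,
\[
\log_2D(G,H)\le2\delta N\log_2e+(\beta+2\eta)\frac N2\le(\beta+4\eta)\frac{pn^2}2 .
\]
Since $\eta$ is arbitrary, Theorem~\ref{thm:sharp} follows. \qed

The lower bound on $p$ is needed for the upper bound: for $p\ll n^{-2/(r+1)}$ and $pn^2\to\infty$ we saw in Section~\ref{sec:heur} that the constant $1-\frac1{k-1}$ is replaced by $1$.

\subsection{Proof of Theorem~\ref{thm:true}(d)}

Tournaments as in (d) exist for every $r\ge4$: take the ordering $1,\dots,r$ with the single backedge $r\to1$, which has the cycle $1\to2\to\dots\to r\to1$, and delete $r$. For such $H$ an arbitrary $(r-1)$-clique is of no use in Lemma~\ref{lem:extend}; we need a transitive one in every orientation of every $d$-set. For transitive $T$ alternative (B) is not available, so Lemma~\ref{lem:star} rules out $T$-free orientations altogether.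

\begin{corollary}\label{cor:TT}
For every $t\ge3$ there are $A,c,d_0>0$ such that, for $d\ge d_0$ and $p\ge Ad^{-2/(t+1)}$, the probability that $G(d,p)$ has a $TT_t$-free orientation is at most $e^{-cpd^2}$.
\end{corollary}

\begin{proof}
Take $T=TT_t$, $\eta=1$ and $d$ in place of $n$. A $TT_t$-free orientation has a fingerprint $S$ by Proposition~\ref{prop:cont}, and $\phi(S)$ satisfies (A) since $k=1$. Apply Lemma~\ref{lem:star}.
\end{proof}

Apply the corollary with $t=r-1$, which is at least $3$ because $r\ge4$. Let $d=\lceil Kp^{-r/2}\log n\rceil$ with $K=2/c$. For large $n$ we have $d\ge K\log n\ge d_0$ and $p\ge(K\log n)^{2/r}d^{-2/r}\ge Ad^{-2/r}$, and also $pd\ge Kp^{1-r/2}\log n\ge K\log n$. For a fixed $d$-set $U$, the probability that $G[U]$ has a $TT_{r-1}$-free orientation is thus at most $e^{-cKd\log n}=n^{-2d}$. By a union bound over at most $n^d$ sets, w.h.p.\ every orientation of every $G[U]$ with $|U|=d$ contains $TT_{r-1}\cong H-x$; if $d>n$ this is vacuous. Lemma~\ref{lem:extend} with $\mathcal H=\{H\}$ gives $\log_2D(G,H)\le dn\log_2n=O(np^{-r/2}\log^2n)$.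

This bound exceeds the conjectured value $np^{-(r-1)/2}$ by the factor $O(p^{-1/2}\log^2n)$, which is polylogarithmic when $p\ge(\log n)^{-O(1)}$. Together with Theorem~\ref{thm:true}(a), this proves the Conjecture for such $H$ and $p$, and completes the proof of Theorem~\ref{thm:true}. \qed

\begin{thebibliography}{9}

\bibitem{BMS}
Balogh, Morris and Samotij, \emph{Independent sets in hypergraphs}, J. Amer. Math. Soc. (2015).

\bibitem{CKMM}
Maur\'icio Collares, Yoshiharu Kohayakawa, Robert Morris and Guilherme Oliveira Mota, \emph{Counting restricted orientations of random graphs}, arXiv:1811.03080 (2018).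

\bibitem{JLR}
Janson, \L uczak and Ruci\'nski, \emph{Random Graphs}.

\end{thebibliography}
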